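# Conjugation that realizes every finite symmetry: groups of finite exponent

## Periodic groups without involutions

Write $a^g=g^{-1}ag$. A group is *periodic* if each of its elements has finite order, and it has *finite exponent* if there is a single $n\ge1$ with $x^n=1$ for all elements $x$. An *involution* is an element of order exactly $2$, and a *2-element* is an element whose order is a power of $2$ (so $1$ is a 2-element). An element $g$ *induces* a map $\alpha$ on a subgroup $F$ if $a^g=\alpha(a)$ for all $a\in F$.

We study groups with a great deal of inner symmetry.

**Definition.** A group $\Gamma$ is *inner ultrahomogeneous* if every finite partial automorphism of $\Gamma$ extends to an inner automorphism of $\Gamma$. Equivalently, for every isomorphism $p\colon A\to B$ between finitely generated subgroups $A,B\le\Gamma$ there is $g\in\Gamma$ with $p(a)=a^g$ for all $a\in A$.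

Most of our arguments use only a small part of this.

**Definition.** A group $G$ has *property (A)* if for every finite subgroup $F\le G$, every automorphism of $F$ is induced by conjugation by some element of $G$.

An inner ultrahomogeneous group has (A): a finite subgroup $F$ is finitely generated, so we may take $A=B=F$ in the definition. The converse fails. The only finite subgroup of $\mathbb Z$ is trivial, so $\mathbb Z$ has (A). But inversion $\mathbb Z\to\mathbb Z$ is an isomorphism between finitely generated subgroups and it is not inner, because $\mathbb Z$ is abelian.

There is one case in which everything collapses at once.

**Proposition 1.** Let $G$ be a periodic group with (A) that contains no involution. Then $G=1$.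

**Proof.** If some element had even order $2r$, its $r$-th power would be an involution. So every element of $G$ has odd order. Suppose $1\ne x\in G$. Since $x$ has odd order greater than $1$, we have $x\ne x^{-1}$, so inversion is an automorphism $\iota$ of $\langle x\rangle$ of order exactly $2$. By (A) it is induced by some $g\in G$, of odd order $k$. Then $g^k=1$ induces $\iota^k$, so $\iota^k$ is the identity. But $k$ is odd and $\iota^2=1$, so $\iota^k=\iota$, which is not the identity. This is a contradiction. $\square$

In particular, an inner ultrahomogeneous group of odd exponent is trivial, and no infinite one exists.

What changes when there are involutions? The proof stops at once: an element inducing inversion is now allowed to exist. In $S_3$, a transposition inverts the 3-cycles. So we ask the general question, which comes from Tomasz Rzepecki, "Inner ultrahomogeneous groups", arXiv:2405.19640 (2024). *Is there an infinite inner ultrahomogeneous group of finite exponent? If so, can one be stable*, that is, have a stable first-order theory in the language of groups? We recall stability when we use it.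

## Small groups by hand, and the statements

**$1$ and $C_2$ are inner ultrahomogeneous.** The only isomorphisms between their subgroups are identity maps, which conjugation by $1$ induces.

**$S_3$ is inner ultrahomogeneous.** Its subgroups are the trivial group, three groups of order $2$, one of order $3$, and $S_3$, and an isomorphism preserves orders. We go through them.

- The trivial subgroup is clear.
- Between two subgroups $\langle r\rangle$, $\langle s\rangle$ of order $2$ there is one isomorphism, $r\mapsto s$. All transpositions are conjugate, so some $g$ has $r^g=s$.
- The subgroup of order $3$ has two automorphisms, the identity and inversion, and inversion is induced by any transposition.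
- An automorphism of $S_3$ permutes the three involutions, which generate $S_3$, so $|\mathrm{Aut}(S_3)|\le 6$. The center of $S_3$ is trivial, so there are already $6$ inner automorphisms. Hence every automorphism is inner.

**Near misses.** A nontrivial abelian group other than $C_2$ has little chance, since conjugation does nothing: $C_3$ and $C_4$ fail (A) because inversion is a nontrivial automorphism. The dihedral group of order $8$ contains a Klein four-group. That subgroup has an automorphism of order $3$, and an element inducing it would have order divisible by $3$; there is none. For $n\ge4$, the group $S_n$ fails (A): the Klein four-group $\langle(1\,2),(3\,4)\rangle$ has an automorphism taking $(1\,2)$ to $(1\,2)(3\,4)$, and conjugation in $S_n$ preserves cycle type.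

Here is what we shall prove.

**Theorem 2.** Let $G$ be a periodic group with (A). Suppose $G$ has a finite 2-subgroup $P$ (possibly trivial) that is not properly contained in any finite 2-subgroup. Then $G\cong1$, $C_2$ or $S_3$.

**Theorem 3.** The groups of finite exponent with (A), and likewise the inner ultrahomogeneous groups of finite exponent, are up to isomorphism exactly $1$, $C_2$, $S_3$. In particular there is no infinite one, stable or not.

**Theorem 4.** Let $G$ be a periodic group with (A) (for example, a periodic inner ultrahomogeneous group) in which the formula $xy=yx$ is stable. Then $G\cong1$, $C_2$ or $S_3$. In particular, no infinite periodic inner ultrahomogeneous group is stable.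

So the answer to the first question is no, and the second is vacuous as posed. Theorem 4 says what remains true about stability if finite exponent is weakened to periodicity.

## Finite 2-subgroups are bounded, but that does not bound $G$

The first thing to try is arithmetic. Let $G$ have (A) and satisfy $x^n=1$. A large finite subgroup $F$ may have automorphisms of large order, and an element inducing an automorphism of order $r$ has order divisible by $r$, so $r\le n$. For which $F$ does this bound $|F|$?

**Elementary abelian 2-subgroups have bounded rank.** Let $E\le G$ be elementary abelian of order $2^k$ with $k\ge1$. Identify $E$ with the additive group of the field $\mathbb F_{2^k}$. Multiplication by a generator of the cyclic group $\mathbb F_{2^k}^\times$ is an additive automorphism of order $2^k-1$. By (A) some $g\in G$ induces it, and the order of $g$ is a multiple of $2^k-1$. Hence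
$$2^k-1\le n. \tag{1}$$

To pass from elementary abelian subgroups to all finite 2-subgroups we use a standard argument about $p$-groups.

**Lemma 5.** Let $Q$ be a finite 2-group of exponent at most $M$ whose elementary abelian subgroups have rank at most $k$. Then $|Q|$ is bounded in terms of $M$ and $k$.

**Proof.** Let $A$ be a maximal abelian normal subgroup of $Q$. We first show that $C_Q(A)=A$. Put $C=C_Q(A)$, which contains $A$ and is normal in $Q$. If $C\ne A$, then $C/A$ is a nontrivial normal subgroup of the finite 2-group $Q/A$, so it meets the center of $Q/A$ nontrivially. Choose $x\in C\setminus A$ with $xA$ central in $Q/A$. Then $\langle A,x\rangle$ is abelian because $x$ centralizes $A$. It is normal in $Q$ because its image in $Q/A$ is generated by a central element. It properly contains $A$, contradicting the choice of $A$.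

Now $A$ is a direct product of nontrivial cyclic groups, each of order at most $M$. The number of factors is the rank of the elementary abelian subgroup $\{a\in A: a^2=1\}$, so it is at most $k$. Hence $|A|\le M^k$. The kernel of the conjugation action of $Q$ on $A$ is $C_Q(A)=A$, so $Q/A$ embeds in $\mathrm{Aut}(A)$, and $|\mathrm{Aut}(A)|\le|A|!$. Thus $|Q|\le|A|\cdot|A|!$. $\square$

With (1) and $M=n$, Lemma 5 shows that *the finite 2-subgroups of $G$ have bounded order*.

One would now like to say that $G$ is finite, and this is where the approach stops. We know how large a finite 2-subgroup can be, but nothing says how two of them sit together. Two finite subgroups may generate an infinite group, and (A) says nothing about infinite subgroups. Without finiteness there is no Sylow theorem to relate two maximal 2-subgroups. Nor does the arithmetic of $n$ by itself give a contradiction. An element of prime order $p$ forces an element of order divisible by $p-1$, so $(p-1)\mid n$; but with $n=42$, for instance, all three primes $2,3,7$ pass that test.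

We have gained one thing: a finite 2-subgroup $P$ of largest order exists, and it is not properly contained in any finite 2-subgroup. This is exactly the hypothesis of Theorem 2. The proof of Theorem 2 uses $P$ through two observations.

First, the parity argument of Proposition 1 really says this: *an automorphism of 2-power order is induced by a 2-element*. When there are no 2-elements besides $1$, that is absurd. When there is a maximal $P$, the inducing 2-element is trapped inside $P$, which is nearly as good. Second, in a periodic group there is one way to generate a finite group from two elements: two involutions $s,t$ generate a finite group, because $d=ts$ has finite order and both $s$ and $t$ invert it. Once we know that $|P|\le2$, involutions will control the whole group.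

## Trapping the conjugating element in $P$

**Lemma 6.** Let $G$ be a periodic group with (A), let $F\le G$ be a finite subgroup, and let $\alpha$ be an automorphism of $F$ whose order is a power of $2$. Then $\alpha$ is induced by a 2-element of $G$.

**Proof.** By (A) some $g\in G$ induces $\alpha$. Let $g$ have order $2^em$ with $m$ odd. By the Chinese remainder theorem choose an integer $c$ with $c\equiv1\pmod{2^e}$ and $c\equiv0\pmod m$, and put $h=g^c$. Since $2^em$ divides $2^ec$, we get $h^{2^e}=1$, so $h$ is a 2-element. It induces $\alpha^c$. Since $g^{2^em}=1$, the order of $\alpha$ divides $2^em$; being a power of $2$, it divides $2^e$. As $c\equiv1\pmod{2^e}$, we get $\alpha^c=\alpha$. $\square$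

From now on, until Theorem 2 is proved, $G$ and $P$ are as in that theorem.

**Step 1: $|P|\le2$.** The purpose is to show that maximality is incompatible with (A) as soon as $P$ has an outer automorphism of 2-power order, and that every larger $P$ has one. We use one cited result, from W. Gaschütz, *Nichtabelsche $p$-Gruppen besitzen äussere $p$-Automorphismen*, J. Algebra 4 (1966), 1–2: *every finite nonabelian $p$-group has an automorphism of $p$-power order that is not inner.*

As an illustration, let $D=\langle r,s\rangle$ be the dihedral group of order $8$, with $r^4=s^2=1$ and $srs=r^{-1}$. The map $r\mapsto r$, $s\mapsto sr$ defines an automorphism: $sr$ is an involution that inverts $r$, and together with $r$ it generates $D$. Its $i$-th power sends $s$ to $sr^i$, so it has order $4$. It is not inner, since the conjugates of $s$ are only $s$ and $sr^2$.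

Suppose $|P|>2$. Then $P$ has a non-inner automorphism $\alpha$ of 2-power order:

- if $P$ is nonabelian, by Gaschütz's theorem;
- if $P$ is abelian of exponent greater than $2$, take inversion, which has order $2$;
- if $P$ is elementary abelian, its rank is at least $2$, and we take the automorphism that swaps two elements of a basis and fixes the others.

In the last two cases $\alpha\ne1$, and the only inner automorphism of an abelian group is the identity. By Lemma 6, $\alpha$ is induced by a 2-element $h\in G$. Since $h$ normalizes $P$, the product $P\langle h\rangle$ is a subgroup in which $P$ is normal with cyclic quotient of 2-power order. So it is a finite 2-group containing $P$. By maximality $h\in P$, and then $\alpha$ is inner, a contradiction.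

It matters that $\alpha$ has 2-power order, not just that it is outer. In $A_4$ the Klein four-subgroup is a maximal 2-subgroup, and its automorphism of order $3$ is induced by a 3-cycle, with no contradiction. What $A_4$ cannot induce is the swap of two basis elements.

**Step 2: if $P=1$, then $G=1$.** The purpose is to dispose of the trivial case. An involution would generate a finite 2-subgroup properly containing $P=1$. So $G$ has no involution, and Proposition 1 gives $G=1$.

From here on $P=\langle t\rangle$, where $t$ is an involution.

**Step 3: $C_G(t)=\langle t\rangle$.** The purpose is to show that $t$ commutes with nothing it does not have to. First let $z\in C_G(t)$ be a 2-element. Then $\langle t,z\rangle$ is an abelian group generated by two 2-elements, hence a finite 2-group, and it contains $P$. By maximality $z\in\langle t\rangle$.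

Now suppose there is $u\in C_G(t)\setminus\langle t\rangle$. Write $u=u_2y$, where $u_2$ is a 2-element, $y$ has odd order, and both are powers of $u$, hence lie in $C_G(t)$. We have just seen that $u_2\in\langle t\rangle$. As $u\notin\langle t\rangle$, it follows that $y\ne1$. The subgroup $\langle y\rangle\times\langle t\rangle$ has the automorphism
$$y\mapsto y^{-1},\qquad t\mapsto t,$$
of order $2$. By Lemma 6 it is induced by a 2-element $h$. Since the automorphism fixes $t$, we have $h\in C_G(t)$, so $h\in\langle t\rangle$. But then $h$ centralizes $y$, so $y=y^{-1}$, contradicting that $y$ has odd order greater than $1$.

## Square roots in dihedral groups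

**Step 4: the product of any two involutions has odd order, and all involutions are conjugate to $t$.** The purpose is to turn information about $t$ alone into information about all involutions, with an explicit conjugating element.

Let $s\ne t$ be an involution and $d=ts$, of finite order. Both involutions invert $d$: $tdt=st=d^{-1}$ and $sds=st=d^{-1}$. Suppose $d$ has even order, and let $c$ be the involution in $\langle d\rangle$. Both $s$ and $t$ send $c$ to $c^{-1}=c$ by conjugation, so both commute with $c$. From $c\in C_G(t)=\{1,t\}$ we get $c=t$. Then $s\in C_G(c)=C_G(t)=\{1,t\}$ forces $s=t$, a contradiction. So $d$ has odd order $m$.

In a cyclic group of odd order every element has a square root. Put $w=d^{(m+1)/2}$, so that $w^2=d^{m+1}=d$. As $t$ inverts $d$, it inverts $w$, that is, $tw^{-1}t=w$. Hence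
$$t^w=w^{-1}tw=t\,(tw^{-1}t)\,w=tw^2=td=s. \tag{2}$$
So every involution is conjugate to $t$. Computation (2) is also valid when $s=t$, with $d=w=1$ and $m=1$.

Finally let $r,s$ be any two involutions, and write $r=t^g$. Then $rs=(t\cdot s^{g^{-1}})^g$, where $s^{g^{-1}}$ is again an involution. So $rs$ is conjugate to a product of $t$ with an involution, and such a product has odd order.

**Step 5: $G=I\cup tI$, where $I$ is an abelian subgroup of index $2$ inverted by $t$.** The purpose is to use the explicit $w$ to factor every element of $G$. Put
$$I=\{w\in G:\ w\text{ has odd order and } twt=w^{-1}\}.$$
Then $1\in I$ and $I=I^{-1}$, and $t\notin I$ because $t$ has even order. In $S_3$ this set is $A_3$. In general it is not yet clear that $I$ is closed under multiplication.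

*Every $g\in G$ lies in $I\cup tI$.* Put $d=t\,t^g$. By Step 4 it has odd order $m$, and $t$ inverts it. So $w=d^{(m+1)/2}$ has odd order and is inverted by $t$, that is, $w\in I$. By (2) with $s=t^g$ we have $t^w=t^g$. Conjugating by $w^{-1}$ gives $t^{gw^{-1}}=t$, so $gw^{-1}\in C_G(t)=\{1,t\}$ and $g\in\{w,tw\}$.

*Every element of $tI$ and of $It$ is an involution.* For $w\in I$ we have $(tw)^2=(twt)w=w^{-1}w=1$ and $(wt)^2=w(twt)=ww^{-1}=1$. Neither $tw$ nor $wt$ is $1$, since otherwise $w=t$, but $t\notin I$.

*$I$ is a subgroup.* For $u,v\in I$ write
$$uv=(ut)(tv),$$
a product of two involutions. By Step 4 it has odd order, so it is not an involution and hence not in $tI$. As $G=I\cup tI$, it lies in $I$.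

*$I$ is abelian of index $2$.* Conjugation by $t$ maps $I$ to itself and acts there as $w\mapsto w^{-1}$. So inversion is an automorphism of the group $I$, and then $uv=(v^{-1}u^{-1})^{-1}=vu$ for all $u,v\in I$. Since $G=I\cup tI$ and $t\notin I$, the index is $2$.

**Step 6: $|I|\in\{1,3\}$.** The purpose is to apply (A) once more, now that we know every conjugation on $I$. Since $I$ is abelian, an element of $I$ acts on $I$ as the identity and an element of $tI$ acts as inversion. So by (A) *every automorphism of a finite subgroup of $I$ is the identity or inversion.*

Let $x\in I$. Its order is odd, so $x\mapsto x^2$ defines an automorphism of $\langle x\rangle$. Hence $x^2=x$ or $x^2=x^{-1}$, and in either case $x^3=1$. So $I$ is an elementary abelian 3-group. Suppose $x,y\in I$ were independent. The automorphism of $\langle x,y\rangle$ swapping $x$ and $y$ would be the identity or inversion. Then $y=x$ or $y=x^{-1}$, which is false. So $|I|\le3$.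

If $I=1$, then $G=\langle t\rangle\cong C_2$. If $|I|=3$, then $G$ has order $6$ and $t$ inverts a subgroup of order $3$, so $G\cong S_3$. This proves Theorem 2. $\blacksquare$

## The groups of finite exponent

**Proof of Theorem 3.** Let $G$ have (A) and satisfy $x^n=1$. By (1), the elementary abelian 2-subgroups of $G$ have bounded rank. The exponent of each finite 2-subgroup is at most $n$. By Lemma 5 the orders of the finite 2-subgroups are bounded. A finite 2-subgroup of largest order is not properly contained in another, and $G$ is periodic. So Theorem 2 gives $G\cong1$, $C_2$ or $S_3$. An inner ultrahomogeneous group of finite exponent has (A), so it is one of these three as well.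

Conversely, we checked by hand that $1$, $C_2$ and $S_3$ are inner ultrahomogeneous, and therefore they have (A). They are finite, hence of finite exponent. $\blacksquare$

So no infinite inner ultrahomogeneous group of finite exponent exists, and hence none that is stable.

## Commuting patterns and stability

Finite exponent entered only in bounding the finite 2-subgroups. Stability can take over that role. Recall that a formula $\varphi(x,y)$ is *unstable* in a complete theory if some model contains $a_i,b_j$ $(i,j\in\mathbb N)$ such that $\varphi(a_i,b_j)$ holds iff $i\le j$. Otherwise it is *stable*, and a theory is stable if every formula is, with tuples of variables allowed. For example, $x=y$ is stable: a pattern would give $a_1=b_1$, $a_1=b_2$, $a_2=b_2$, hence $a_2=b_1$, although $2\not\le1$.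

For $\mathrm{Th}(G)$ and the formula $xy=yx$ this becomes a finite condition: *the formula is stable iff for some $N$ there are no $a_1,\dots,a_N,b_1,\dots,b_N\in G$ such that*
$$a_i \text{ commutes with } b_j \iff i\le j\qquad(1\le i,j\le N). \tag{3}$$
Indeed, if patterns (3) exist in $G$ for every $N$, then by compactness some model of $\mathrm{Th}(G)$ has an infinite one. Conversely, an infinite pattern in a model contains one of each length $N$. The existence of a pattern of length $N$ is a first-order sentence, so it also holds in $G$.

To see such patterns, consider the finitely supported permutations of $\{1,2,3,\dots\}$. Let $a_i=(3i-2\;\;3i-1)$ and $c_i=(3i-1\;\;3i)$. Then $a_i$ commutes with $c_l$ iff $l\ne i$, and $b_j=\prod_{j<l\le N}c_l$ gives a pattern (3): for $i\le j$ the supports of $a_i$ and $b_j$ are disjoint, and for $i>j$ the factor $c_i$ spoils commutation. So there $xy=yx$ is unstable.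

**Proof of Theorem 4.** Fix $N$ such that no pattern (3) exists in $G$. In each of two situations (A) would produce a pattern.

**Ranks.** This step bounds the rank of elementary abelian 2-subgroups. Suppose $e_1,\dots,e_N$ is a basis of an elementary abelian 2-subgroup $E\le G$. For $1\le j\le N$, the assignment
$$e_i\mapsto e_i\ (i\le j),\qquad e_i\mapsto e_ie_1\ (i>j)$$
defines an automorphism of $E$: since $j\ge1$ it fixes $e_1$, and applying it twice gives the identity. By (A) some $g_j\in G$ induces it. Since $e_ie_1\ne e_i$, the element $e_i$ commutes with $g_j$ iff $i\le j$, which is a pattern (3). This is a contradiction. As an elementary abelian 2-subgroup of larger rank would contain one of rank $N$, all of them have rank less than $N$.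

**Exponents.** This step bounds the orders of 2-elements. Suppose $x\in G$ has order $2^N$. For $1\le i\le N$ put $a_i=x^{2^{N-i}}$, an element of order $2^i$. For $1\le j\le N$ the number $1+2^j$ is odd, so $x\mapsto x^{1+2^j}$ is an automorphism of $\langle x\rangle$. By (A) some $g_j$ induces it. Then
$$a_i^{g_j}=a_i^{1+2^j},$$
and this equals $a_i$ iff $a_i^{2^j}=1$, that is, iff $2^i\mid2^j$, that is, iff $i\le j$. Again we have a pattern (3), a contradiction. A 2-element of order greater than $2^N$ would have a power of order $2^N$, so every 2-element of $G$ has order less than $2^N$.

By Lemma 5, with $M=2^N$ and $k=N$, the finite 2-subgroups of $G$ have bounded order. One of largest order satisfies the hypothesis of Theorem 2, so $G\cong1$, $C_2$ or $S_3$. If a periodic inner ultrahomogeneous group is stable, then it has (A) and $xy=yx$ is stable in it, so it is one of these three groups and is not infinite. $\blacksquare$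

## What happens when the hypotheses are dropped

**The other periodic groups.** Let $G$ be a periodic inner ultrahomogeneous group other than $1,C_2,S_3$. By Theorem 2, every finite 2-subgroup of $G$ is properly contained in a larger one. Starting from $1$ we get a strictly increasing chain $1<P_1<P_2<\cdots$ of finite 2-subgroups, and its union is an infinite locally finite 2-subgroup of $G$. By Theorem 4, the formula $xy=yx$ is unstable in $G$.

**Periodic is not enough in Theorem 3.** P. Hall's universal countable locally finite group (*Some constructions for locally finite groups*, J. London Math. Soc. 34 (1959), 305–319) is infinite and periodic. Every isomorphism between its finite (equivalently, finitely generated) subgroups is induced by an inner automorphism.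

An example with these properties can be checked directly. Put $H_0=S_3$ and $H_{i+1}=\mathrm{Sym}(H_i)$, and embed $H_i$ in $H_{i+1}$ by letting it act on itself by right multiplication; permutations are composed from left to right. Let $H=\bigcup_iH_i$. It is infinite because the orders $|H_i|$ strictly increase. Each finitely generated subgroup lies in some finite $H_i$, so $H$ is periodic and its finitely generated subgroups are exactly its finite ones.

Let $p\colon A\to B$ be an isomorphism between finite subgroups, both inside $H_i$. Let $A$ act on the set $H_i$ in two ways: by $x\mapsto xa$ and by $x\mapsto x\,p(a)$. Both actions are free with $|H_i|/|A|$ orbits, so they are isomorphic: there is a permutation $\sigma$ of $H_i$ with $\sigma(xa)=\sigma(x)p(a)$ for all $x\in H_i$, $a\in A$. Then $\sigma\in H_{i+1}$, and $\sigma^{-1}a\sigma$ sends $x$ to $\sigma(\sigma^{-1}(x)a)=x\,p(a)$. Hence $a^\sigma=p(a)$ for all $a\in A$, and $H$ is inner ultrahomogeneous.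

**Periodicity is needed in Theorem 2.** For property (A) alone, $\mathbb Z$ already shows it: it has (A), and $P=1$ is a maximal finite 2-subgroup. There are also infinite torsion-free groups that are fully inner ultrahomogeneous, and in them $P=1$ is again a maximal finite 2-subgroup. Start with $G_0=\mathbb Z$. Given a torsion-free group $G_i$, let $G_{i+1}$ be the multiple HNN extension with base $G_i$ that has, for each isomorphism $p\colon A\to B$ between finitely generated subgroups of $G_i$, a stable letter $t_p$ with relations
$$t_p^{-1}at_p=p(a)\qquad(a\in A).$$
The base of an HNN extension embeds, so $G_i\le G_{i+1}$.

We check that $G_{i+1}$ is torsion-free. An element of $G_{i+1}$ involves only finitely many stable letters. The multiple HNN extension of $G_i$ with just these letters embeds in $G_{i+1}$, since $G_{i+1}$ is the HNN extension of it by the remaining letters. It is obtained from $G_i$ by adding the finitely many letters one at a time. Elements of finite order in an HNN extension are conjugate into the base (Lyndon–Schupp, *Combinatorial Group Theory*, Thm IV.2.4). So each of the finitely many extensions is torsion-free, because the previous one is.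

Now take the torsion-free group $\bigcup_iG_i$, which contains $\mathbb Z$ and so is infinite. If $p\colon A\to B$ is an isomorphism between finitely generated subgroups of the union, then $A$ and $B$ lie in some $G_i$, and conjugation by $t_p\in G_{i+1}$ induces $p$. So the union is inner ultrahomogeneous.
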